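# Butterflies in Bruhat intervals that cannot be filled

## 1. Words, roots and Bruhat order

**Coxeter systems.** Let $(W,S)$ be a Coxeter system: $W$ is generated by $S$, subject to $p^2=1$ for $p\in S$ and $(pq)^{m(p,q)}=1$ for $p\ne q$, where $m(p,q)=m(q,p)\in\{2,3,\dots,\infty\}$ (no relation when $m=\infty$). The length $\ell(w)$ is the least number of letters in a word for $w$. A word that attains it is reduced. A *braid move* replaces a consecutive alternating string $pqp\cdots$ of $m(p,q)$ letters by $qpq\cdots$; for $m(p,q)=2$ this exchanges two commuting letters. The *reflections* of $W$ are the conjugates of elements of $S$; we write $T$ for the set of them. A reflection has odd length. An element $p\in S$ is a *left descent* of $w$ if $\ell(pw)<\ell(w)$. For $J\subseteq S$, $W_J$ is the standard parabolic subgroup generated by $J$. The rank is $|S|$.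

*Example (the group of this lecture).* Let $G$ be the Coxeter group with generators $c,d,r,s$ and
$$m(r,s)=4,\qquad m(d,s)=m(c,d)=m(c,r)=3,\qquad m(d,r)=m(c,s)=2. \tag{1}$$
Its diagram is a square $c-d-s-r-c$ whose edge $sr$ carries the label $4$. Its parabolic subgroup $D=\langle r,s\rangle$ is dihedral of order $8$, with reflections $r,\ s,\ rsr,\ srs$ and longest element $rsrs=srsr$.

**Roots.** Let $V$ be the real vector space with basis $\alpha_p$ $(p\in S)$ and symmetric form $(\alpha_p,\alpha_p)=2$, $(\alpha_p,\alpha_q)=-2\cos(\pi/m(p,q))$. The group acts faithfully on $V$, with $p$ acting by $x\mapsto x-(x,\alpha_p)\alpha_p$. The roots are the vectors $\beta=w\alpha_p$. They satisfy $(\beta,\beta)=2$, and the reflection $wpw^{-1}$ acts as $t_\beta(x)=x-(x,\beta)\beta$. A reflection determines its root up to sign, and $wt_\beta w^{-1}=t_{w\beta}$.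

*Example.* For $G$, write $\bar c,\bar d,\bar r,\bar s$ for the simple roots. Then $(\bar r,\bar s)=-\sqrt2$, $(\bar d,\bar s)=(\bar c,\bar d)=(\bar c,\bar r)=-1$ and $(\bar d,\bar r)=(\bar c,\bar s)=0$. So the generators act as follows; keep this table on the board.

* $r$: $\ \bar r\mapsto-\bar r,\quad \bar s\mapsto\bar s+\sqrt2\,\bar r,\quad \bar c\mapsto\bar c+\bar r,\quad \bar d\mapsto\bar d$.
* $s$: $\ \bar s\mapsto-\bar s,\quad \bar r\mapsto\bar r+\sqrt2\,\bar s,\quad \bar d\mapsto\bar d+\bar s,\quad \bar c\mapsto\bar c$.
* $d$: $\ \bar d\mapsto-\bar d,\quad \bar s\mapsto\bar s+\bar d,\quad \bar c\mapsto\bar c+\bar d,\quad \bar r\mapsto\bar r$.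
* $c$: $\ \bar c\mapsto-\bar c,\quad \bar r\mapsto\bar r+\bar c,\quad \bar d\mapsto\bar d+\bar c,\quad \bar s\mapsto\bar s$.

The positive roots of $D$ are $\bar r$, $\bar s$, $r(\bar s)=\bar s+\sqrt2\,\bar r$ and $s(\bar r)=\bar r+\sqrt2\,\bar s$. They belong to $r,\ s,\ rsr,\ srs$ respectively.

**Bruhat order.** We write $x\le y$ if there is a chain from $x$ to $y$ in which each step goes from some $a$ to $ta$, with $t\in T$ and $\ell(ta)>\ell(a)$. For $u\le v$ put $[u,v]=\{w:u\le w\le v\}$. We write $x\lessdot y$ if $x<y$ and $\ell(y)=\ell(x)+1$. In that case the chain has one step, so $yx^{-1}\in T$.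

*Example (dihedral groups).* If $|S|=2$, then
$$a<b\iff \ell(a)<\ell(b). \tag{2}$$
To see this, let $k\ge1$ and take a reduced (alternating) word of length $k+1$. Deleting its first letter gives one of the alternating words of length $k$, and deleting its last letter gives the other. So, by the subword property (F3) below, every element of length $k$ lies below every element of length $k+1$. For $k=0$ this is clear, and chains give (2).

We use the following textbook facts.

* **(F1)** Every root is a nonnegative or a nonpositive combination of simple roots (written $\beta>0$ or $\beta<0$). Each $p\in S$ sends $\alpha_p$ to $-\alpha_p$ and permutes the other positive roots. For a positive root $\beta$: $\ell(t_\beta w)>\ell(w)\iff w^{-1}\beta>0$.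
* **(F2)** (Tits) A word is reduced iff no sequence of braid moves produces two equal adjacent letters. All reduced words of an element are related by braid moves.
* **(F3)** (Subword property) Fix a reduced word of $b$. Then $a\le b$ iff some reduced word of $a$ is a subword of it.
* **(F4)** (Lifting) Let $p\in S$ and $a\le b$. If $pa<a$ and $pb<b$, then $pa\le pb$. If $pa>a$ and $pb<b$, then $pa\le b$ and $a\le pb$. The same holds on the right.
* **(F5)** If $A\in W_J$ and $h$ is the minimal element of $W_Jh$ (equivalently, no $p\in J$ is a left descent of $h$), then $\ell(Ah)=\ell(A)+\ell(h)$.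

*Example for (F1).* Take $w=sr$ and $\beta=\bar r$. Then $w^{-1}\beta=rs(\bar r)=r(\bar r+\sqrt2\,\bar s)=-\bar r+\sqrt2\,\bar s+2\bar r=\bar r+\sqrt2\,\bar s>0$, so $rsr$ is longer than $sr$.

*Example for (F5).* In $G$ let $J=\{d,r,s\}$ and
$$h=crsr. \tag{3}$$
No braid move applies to this word: it contains no adjacent commuting letters, no $crc$ or $rcr$, and no alternating string $rsrs$ or $srsr$. By (F2) it is reduced and is the only reduced word of $h$. So the only left descent of $h$ is $c$, and $h$ is minimal in $W_Jh$. Hence $\ell(Ah)=\ell(A)+4$ for every $A\in W_J$.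

## 2. Butterflies and how one may hope to fill them

**Definition.** Elements $x_1,x_2,y_1,y_2$ of $W$ with $x_1\ne x_2$ and $y_1\ne y_2$ form a *butterfly* if $x_1\lessdot y_1,y_2$ and $x_2\lessdot y_1,y_2$.

*Example.* In the symmetric group $S_3$ with simple generators $p,q$, the elements $x_1=p$, $x_2=q$, $y_1=pq$, $y_2=qp$ form a butterfly, by (2). Both $y$'s are covered by $pqp$, and both $x$'s cover $e$.

Suppose the butterfly lies in an interval $[u,v]$. Must it extend inside that interval, either upward to a common cover of $y_1,y_2$ or downward to an element covered by both $x_1$ and $x_2$? It is known that if $W$ is right-angled or a symmetric group, there is always $z\in[u,v]$ with $y_1,y_2\lessdot z$. The following statement asks for less, but for all groups. It comes from Christian Gaetz and Yibo Gao, "On automorphisms of undirected Bruhat graphs", arXiv:2204.09174 (2022), and we are to prove or disprove it.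

**Statement (S).** *Let $W$ be any Coxeter group, let $u\le v$ in $W$, and suppose that $x_1,x_2,y_1,y_2\in[u,v]$ form a butterfly. Then there is $z\in[u,v]$ with $y_1,y_2\lessdot z$ or with $z\lessdot x_1,x_2$.*

The statement is false. In the group $G$ of (1) put
$$u=srs\,crsr,\qquad v=c\,srsdsrs\,crsr,$$
$$x_1=c\,rsrs\,crsr,\quad x_2=c\,sdrs\,crsr,\quad y_1=c\,rsdrs\,crsr,\quad y_2=c\,sdrsr\,crsr. \tag{4}$$

**Theorem A.** The elements $x_1,x_2,y_1,y_2\in[u,v]$ form a butterfly. There is no $z\in[u,v]$ with $y_1,y_2\lessdot z$, and there is no $z\in G$ at all with $z\lessdot x_1,x_2$. Hence (S) is false.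

**Theorem B.**
1. $\ell(v)-\ell(u)=5$ in Theorem A, and for every Coxeter group (S) holds for all intervals with $\ell(v)-\ell(u)\le4$.
2. (S) fails in every Coxeter group having $G$ as a standard parabolic subgroup; in particular it fails in irreducible Coxeter groups of every rank $n\ge4$. It holds in rank $\le2$.

**Theorem C.** Let $x_1,x_2,y_1,y_2\in[u,v]$ be a butterfly in any Coxeter group, and let $W''$ be the group generated by the four reflections $y_jx_i^{-1}$. If some simple reflection $p\in W''$ satisfies $pv<v$, there is $z\in[u,v]$ with $y_1,y_2\lessdot z$. If some simple reflection $p\in W''$ satisfies $pu>u$, there is $z\in[u,v]$ with $z\lessdot x_1,x_2$.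

Inversion preserves length and Bruhat order, so Theorem C has a right-handed version, with the group generated by the $x_i^{-1}y_j$ and the conditions $vp<v$, $up>u$. Whether (S) holds in all Coxeter groups of rank 3 is not settled here.

## 3. Rank two and intervals of length at most four

We begin with the cases where (S) can be checked by hand. They prove the positive parts of Theorem B.

**Rank at most two.** In rank $0$ or $1$ no length has two distinct elements, so there are no butterflies. In rank $2$, note that $v\ne y_1$: otherwise $y_2\le y_1$ with equal lengths would force $y_2=y_1$. Likewise $v\neq y_2$, so $\ell(v)\ge\ell(y_j)+1$. Let $z$ be the prefix of length $\ell(y_j)+1$ of a reduced word of $v$. Then $z\le v$, and by (2) $z$ covers $y_1$ and $y_2$. Finally $z\ge y_1\ge u$, so $z\in[u,v]$.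

**Short intervals.** Let a butterfly in some $[u,v]$ violate (S), in any Coxeter group. As above, $y_1\ne y_2$ have equal length and lie below $v$, so $\ell(v)\ge\ell(y_j)+1$. If equality held, $z=v$ would cover both $y_j$. Hence $\ell(v)\ge\ell(y_j)+2$. In the same way $u$ lies below two distinct elements $x_1,x_2$ of equal length, so $\ell(u)\le\ell(x_i)-1$. Equality would make $z=u$ work, so $\ell(u)\le\ell(x_i)-2$. Adding up,
$$\ell(v)-\ell(u)\ \ge\ 2+1+2\ =\ 5 .$$
So (S) holds whenever $\ell(v)-\ell(u)\le4$.

This also shows the shape of a smallest counterexample: the butterfly sits in the middle, with exactly two levels above it and two below.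

## 4. Filling a butterfly by lifting inside a dihedral coset

Rank two works because every length below the top has two elements, each below everything longer. A sensible plan is to find a dihedral group inside $W$ that controls the butterfly, fill the butterfly there, and use lifting (F4) to stay inside $[u,v]$. This plan gives Theorem C.

**Definition.** The *Bruhat graph* of $(W,S)$ has vertex set $W$ and an edge $a\to ta$ whenever $t\in T$ and $\ell(ta)>\ell(a)$. A *reflection subgroup* is a subgroup generated by reflections.

*Example.* In $S_3$ with generators $p,q$ the edges from $e$ go to $p$, $q$ and $pqp$, so an edge may raise the length by $3$. The reflection subgroup $W'=\{e,pqp\}$ contains no simple reflection.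

We use two published results of M. Dyer. From *Reflection subgroups of Coxeter systems*, J. Algebra 135 (1990): a reflection subgroup $W'$ has canonical Coxeter generators $\chi(W')$, and $S\cap W'\subseteq\chi(W')$. From *On the Bruhat graph of a Coxeter system*, Compositio Math. 78 (1991):

* Lemma 3.1: if $t_1t_2=t_3t_4\ne1$ with all $t_i$ reflections, then $\langle t_1,\dots,t_4\rangle$ is dihedral (which we use in the sense that its canonical generating set has two elements).
* Theorem 1.4: each coset $W'x$ contains an element $x_0$ such that $w\mapsto wx_0$ is an isomorphism from the Bruhat graph of $(W',\chi(W'))$ onto the full subgraph of the Bruhat graph of $W$ on $W'x$.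

*Example.* In $S_3$ let $W'=\{e,pqp\}$, so $\chi(W')=\{pqp\}$. The coset $W'p$ is $\{p,pq\}$, with $x_0=p$, and the edge $e\to pqp$ of $W'$ goes to the edge $p\to pq$. In the coset $W'$ itself the same edge is $e\to pqp$. So the isomorphism preserves edges and their directions but does not control how much $\ell$ grows along an edge.

**Proof of Theorem C.**

**Step 1: place the butterfly in one dihedral coset.** Let $t_{ij}=y_jx_i^{-1}$. These are reflections, so $t_{ij}^{-1}=t_{ij}$, and
$$t_{11}t_{12}=y_1x_1^{-1}x_1y_2^{-1}=y_1y_2^{-1}=y_1x_2^{-1}x_2y_2^{-1}=t_{21}t_{22}\neq1 .$$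
By Lemma 3.1 of Dyer, $W''=\langle t_{ij}\rangle$ is dihedral, of order $2m''$ with $2\le m''\le\infty$. Since $y_j=t_{ij}x_i$, all four elements lie in one coset $W''x_0$, with $x_0$ as in Theorem 1.4. Write $x_i=w_ix_0$, $y_j=w_j'x_0$, and let $\ell''$ be the length of $(W'',\chi(W''))$.

**Step 2: find the levels of the butterfly in $W''$.** The edge $x_i\to y_j$ corresponds to an edge $w_i\to w_j'$ of the Bruhat graph of $W''$. So $\ell''(w_j')-\ell''(w_i)$ is positive, and it is odd because reflections have odd length. Suppose it were at least $3$. By (2), a chain that rises one level at a time leads from $w_i$ to $w_j'$, and its steps are edges; it has at least three. Its image is a path of at least three edges from $x_i$ to $y_j$, and each edge raises $\ell$ by at least $1$, so $\ell(y_j)-\ell(x_i)\ge3$, a contradiction. Hence the difference is $1$ for all $i,j$.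

Thus for some $k$, the elements $w_1,w_2$ are two distinct elements of length $k$, and $w_1',w_2'$ are two distinct elements of length $k+1$. A dihedral group of order $2m''$ has two elements of length $i$ exactly when $1\le i<m''$. So $k\ge1$, $k+1<m''$, and these are all the elements of lengths $k$ and $k+1$. The two elements of such a length have unique reduced words, which start with different letters of $\chi(W'')$. So each generator in $\chi(W'')$ is a left descent, in $W''$, of exactly one of them.

**Step 3: fill upward if $pv<v$.** Let $p\in S\cap W''$, so $p\in\chi(W'')$. By Step 2, exactly one of $w_1',w_2'$ has $p$ as a left descent. Relabel so that it is $w_1'$; then $\ell''(pw_2')=k+2$. Put $z=py_2=pw_2'x_0$.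

* The edge $w_2'\to pw_2'$ gives an edge $y_2\to z$, so $z>y_2$. Since $p$ is simple, $y_2\lessdot z$.
* The elements $w_1'$ and $pw_2'$ have lengths $k+1$ and $k+2$. So $pw_2'(w_1')^{-1}$ has odd length in a dihedral group, hence is a reflection, and $w_1'\to pw_2'$ is an edge. Thus $y_1<z$. Since $\ell(z)=\ell(y_2)+1=\ell(y_1)+1$, we get $y_1\lessdot z$.
* We have $y_2\le v$, $py_2>y_2$, $pv<v$, so (F4) gives $z=py_2\le v$. Also $z\ge y_2\ge u$.

**Step 4: fill downward if $pu>u$.** Again $p\in\chi(W'')$, and exactly one of $w_1,w_2$ has $p$ as a left descent; relabel so that it is $w_1$. Then $\ell''(pw_1)=k-1$. Put $z=px_1$.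

* The edge $pw_1\to w_1$ gives $z<x_1$, and $p$ is simple, so $z\lessdot x_1$.
* The elements $pw_1$ and $w_2$ have lengths $k-1$ and $k$, so they differ by a reflection and $pw_1\to w_2$ is an edge. Thus $z<x_2$, and $\ell(z)=\ell(x_1)-1=\ell(x_2)-1$ gives $z\lessdot x_2$.
* We have $u\le x_1$, $pu>u$, $px_1<x_1$, so (F4) gives $u\le px_1=z$. Also $z\le x_1\le v$. $\square$

**Where this stops.** The filling element $z$ exists in the coset $W''x_0$, but lifting needs a *simple* reflection $p$ in $W''$, and nothing provides one. Without it, two things can go wrong. A candidate of the next level of $W''$ may be more than one step away in $\ell$, as in the example after Theorem 1.4. Or it may cover both $y_j$ but fail to lie below $v$. To build a counterexample we take a dihedral group, conjugate it away from the simple reflections, and arrange these failures above and below at once. In $G$ we take $cd\,\langle r,s\rangle\,dc$.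

## 5. Reflections whose roots lie in a common plane

To disprove (S) we must control *every* $z$ in the group. The next lemma restricts $z$ to a finite list. The form on $V$ for $G$ is nondegenerate: its Gram matrix is $2I$ minus a weighted $4$-cycle. The squared weights are $1$ for $cd$, $1$ for $ds$, $2$ for $sr$ and $1$ for $rc$; the two pairs of opposite edges are $\{cd,sr\}$ and $\{ds,rc\}$, so
$$\det=16-4(1+1+2+1)+(1\cdot2+1\cdot1)-2\sqrt2=-1-2\sqrt2\ne0 .$$

**Lemma 1.** In $G$, if $t_{\beta_1}t_{\beta_2}=t_{\beta_3}t_{\beta_4}\ne1$, then $\operatorname{span}(\beta_1,\beta_2)=\operatorname{span}(\beta_3,\beta_4)$.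

*Proof.* We recover the plane from the product. If $\beta_1,\beta_2$ were proportional, then $\beta_1=\pm\beta_2$ and the product would be $1$; so they are independent. For all $x\in V$,
$$t_{\beta_1}t_{\beta_2}x-x=-(x,\beta_2)\beta_2-\bigl[(x,\beta_1)-(x,\beta_2)(\beta_2,\beta_1)\bigr]\beta_1 .$$
Since the form is nondegenerate and $\beta_1,\beta_2$ are independent, $x\mapsto((x,\beta_1),(x,\beta_2))$ maps $V$ onto $\mathbb R^2$. Hence the two coefficients on the right take all pairs of values, and the image of $t_{\beta_1}t_{\beta_2}-1$ is exactly $\operatorname{span}(\beta_1,\beta_2)$. The same holds for $\beta_3,\beta_4$. $\square$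

**Lemma 2.** The roots of $G$ in $\operatorname{span}(\bar r,\bar s)$ are exactly those of $D=\langle r,s\rangle$. Their reflections are $r,s,rsr,srs$.

*Proof.* On this plane $rs$ is a rotation by a right angle, so $rsrs$ acts as $-1$. Let $\beta>0$ be a root in the plane and apply the letters of $rsrs$ to it one after another. The result is $-\beta<0$, so at some step a positive root becomes negative under some $p\in\{r,s\}$. By (F1) that root is $\alpha_p$. So $\beta\in D\alpha_p$, and its reflection lies in $D$ and is conjugate in $D$ to $r$ or $s$. $\square$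

## 6. The coset $cd\,\langle r,s\rangle\,b$

We now display the butterfly (4) as the two middle levels of a dihedral coset and list all candidates for $z$. Put
$$b=dsrs\,h,\qquad q_w=cd\,w\,b\quad(w\in D). \tag{5}$$
For $A\in W_J$ with $J=\{d,r,s\}$ write $\hat A=cAh$, and let
$$X_1=rsrs,\quad X_2=sdrs,\quad Y_1=rsdrs,\quad Y_2=sdrsr,$$
$$V_0=srsdsrs,\quad Z=rsdrsr,\quad Z'=dsrsdsrs. \tag{6}$$
Then $x_i=\hat X_i$, $y_j=\hat Y_j$ and $v=\hat V_0$.

**Step 1: compute seven elements of the coset.** We use $dr=rd$, $dsd=sds$ and $s\cdot rsrs=s\cdot srsr=rsr$: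
$$\begin{aligned}
q_e&=c\,d\,d\,srs\,h=c\,srs\,h,\\
q_r&=c\,d\,r\,d\,srs\,h=c\,r\,srs\,h=x_1,\\
q_s&=c\,(dsd)\,srs\,h=c\,(sds)\,srs\,h=c\,sdrs\,h=x_2,\\
q_{rs}&=c\,drsd\,srs\,h=c\,r(dsd)srs\,h=c\,r(sds)srs\,h=c\,rsdrs\,h=y_1,\\
q_{sr}&=c\,dsrd\,srs\,h=c\,(dsd)\,rsrs\,h=c\,(sds)\,rsrs\,h=c\,sd\,rsr\,h=y_2,\\
q_{rsr}&=c\,drsrd\,srs\,h=c\,r(dsd)r\,srs\,h=c\,rsd\,(s\cdot rsrs)\,h=c\,rsdrsr\,h=\hat Z,\\
q_{srs}&=c\,d\,srs\,d\,srs\,h=\hat Z'.
\end{aligned} \tag{7}$$

**Step 2: list the candidates for $z$.** Let $P=cd\cdot\operatorname{span}(\bar r,\bar s)$. By Lemma 2, the reflections with root in $P$ are $cd\,t\,dc$ with $t\in T_D=\{r,s,rsr,srs\}$.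

*(i) Suppose $zx_1^{-1}$ and $zx_2^{-1}$ are reflections.* Then $x_1z^{-1}=(zx_1^{-1})^{-1}$ is a reflection too, and by (7)
$$(x_1z^{-1})(zx_2^{-1})=x_1x_2^{-1}=q_rq_s^{-1}=(cd\,r\,dc)(cd\,s\,dc)\ne1 .$$
The roots of the two reflections on the right span $P$. By Lemma 1 the root of $x_1z^{-1}$ lies in $P$, so $zx_1^{-1}=cd\,t\,dc$ with $t\in T_D$, and $z=cd\,t\,dc\cdot cd\,r\,b=q_{tr}$. For $t=r,s,rsr,srs$ this gives
$$z\in\{q_e,\ q_{sr},\ q_{rs},\ q_{srsr}\}. \tag{8}$$

*(ii) Suppose $zy_1^{-1}$ and $zy_2^{-1}$ are reflections.* Similarly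
$$(y_1z^{-1})(zy_2^{-1})=y_1y_2^{-1}=q_{rs}q_{sr}^{-1}=cd\,rsrs\,dc=(cd\,rsr\,dc)(cd\,s\,dc)\ne1,$$
and the roots on the right again span $P$. So $z=cd\,t\,dc\cdot cd\,rs\,b=q_{t\,rs}$ with $t\in T_D$. Since $r\cdot rs=s$, $s\cdot rs=srs$, $rsr\cdot rs=r$ and $srs\cdot rs=rsrs\cdot s=rsr$,
$$z\in\{q_s,\ q_{srs},\ q_r,\ q_{rsr}\}. \tag{9}$$

If $z\lessdot x_1,x_2$, then $z$ is on the list (8). If $y_1,y_2\lessdot z$, then $z$ is on the list (9). So all that remains is to find some lengths and make one Bruhat comparison.

**Remark (Theorem C does not apply here).** By (7), $t_{11}=q_{rs}q_r^{-1}=cd\,rsr\,dc$, $t_{12}=q_{sr}q_r^{-1}=cd\,s\,dc$, $t_{21}=q_{rs}q_s^{-1}=cd\,r\,dc$ and $t_{22}=q_{sr}q_s^{-1}=cd\,srs\,dc$. So $W''=cd\,D\,dc$. Every $g\in W''$ moves vectors by elements of $P$, so if a simple reflection were in $W''$, its simple root would lie in $P$. But the positive roots in $P$ are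
$$cd(\bar r)=\bar r+\bar c,\qquad cd(\bar s)=\bar s+\bar d+\bar c,$$
$$cd(\bar s+\sqrt2\,\bar r)=\bar s+\bar d+\sqrt2\,\bar r+(1+\sqrt2)\bar c,\qquad cd(\bar r+\sqrt2\,\bar s)=\bar r+\sqrt2\,\bar s+\sqrt2\,\bar d+(1+\sqrt2)\bar c,$$
and none is simple. The right-handed version is silent as well. Its group is $b^{-1}Db$, and the table gives $b^{-1}(\bar r)=\bar c+\bar r$ and $b^{-1}(\bar s)=\bar c+\bar d+(2+\sqrt2)\bar r+(2+\sqrt2)\bar s$. The other two positive roots of $D$ go to the sums $b^{-1}(\bar s)+\sqrt2\,b^{-1}(\bar r)$ and $b^{-1}(\bar r)+\sqrt2\,b^{-1}(\bar s)$, so none of the four images is simple.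

## 7. Lengths in the coset

**Claim.** The lengths of $X_1,X_2,Y_1,Y_2,V_0,Z,Z'$ are $4,4,5,5,7,6,8$, and $\ell(\hat A)=\ell(A)+5$ for each of these $A$.

**Step 1: lengths inside $W_J$.** We list full braid classes and apply (F2). The element $X_1=rsrs$ is the longest element of $D$, of length $4$. The classes of the next words are

* $X_2$: $\{sdrs,\ srds\}$,
* $Y_1$: $\{rsdrs,\ rsrds\}$,
* $Y_2$: $\{sdrsr,\ srdsr\}$,
* $Z$: $\{rsdrsr,\ rsrdsr\}$,
* $V_0$: $\{srsdsrs,\ srdsdrs,\ sdrsdrs,\ srdsrds,\ sdrsrds\}$.

For the first four, the only move available in either word is $dr\leftrightarrow rd$: there is no string $sds$ or $dsd$, and no alternating string of four letters $r,s$. For $V_0$: from $srsdsrs$ the only move is $sds\to dsd$, giving $srdsdrs$. From there, besides going back, one can exchange the first pair $rd$ or the last pair $dr$, or both, which gives the other three words. Those three contain no $sds$, $dsd$, $rsrs$ or $srsr$, so they allow only such exchanges. No word listed has equal adjacent letters, so all are reduced.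

Next, $Z'=dV_0$ and $V_0^{-1}=srsdsrs$. Applying the letters of $V_0^{-1}$ from right to left to $\bar d$ gives
$$\bar d\xrightarrow{s}\bar d+\bar s\xrightarrow{r}\bar d+\bar s+\sqrt2\,\bar r\xrightarrow{s}\bar d+2\bar s+\sqrt2\,\bar r\xrightarrow{d}\bar d+2\bar s+\sqrt2\,\bar r$$
$$\xrightarrow{s}\bar d+\bar s+\sqrt2\,\bar r\xrightarrow{r}\bar d+\bar s\xrightarrow{s}\bar d>0 .$$
By (F1), $\ell(Z')=\ell(V_0)+1=8$.

**Step 2: attach $h$ on the right and $c$ on the left.** By (F5), $\ell(Ah)=\ell(A)+4$. By (F1), $\ell(cAh)=\ell(Ah)+1$ as soon as $h^{-1}A^{-1}(\bar c)>0$. Now $h^{-1}=rsrc$ contains no $d$, so it does not change the coefficient of $\bar d$. A root with one positive coefficient is positive. So it suffices that $A^{-1}(\bar c)$ has positive $\bar d$-coefficient. This coefficient is final once the last letter $d$ of $A^{-1}$ has been applied.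

* $X_2^{-1}=srds$ and $Y_2^{-1}=rsrds$: $\bar c\xrightarrow{s}\bar c\xrightarrow{d}\bar c+\bar d$. Coefficient $1$.
* $Y_1^{-1}=srdsr$ and $Z^{-1}=rsrdsr$: $\bar c\xrightarrow{r}\bar c+\bar r\xrightarrow{s}\bar c+\bar r+\sqrt2\,\bar s$, then $d$ gives coefficient $1+\sqrt2$.
* $V_0^{-1}=srsdsrs$: $\bar c\xrightarrow{s}\bar c\xrightarrow{r}\bar c+\bar r\xrightarrow{s}\bar c+\bar r+\sqrt2\,\bar s$, then $d$ gives coefficient $1+\sqrt2$.
* $Z'^{-1}=srsdsrsd$: $\bar c\xrightarrow{d}\bar c+\bar d\xrightarrow{s}\bar c+\bar d+\bar s\xrightarrow{r}\bar c+\bar d+\bar s+(1+\sqrt2)\bar r\xrightarrow{s}\bar c+\bar d+(1+\sqrt2)\bar r+(2+\sqrt2)\bar s$, then $d$ gives coefficient $1-1+2+\sqrt2=2+\sqrt2$.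

For $X_1$ there is no letter $d$, so we compute the root itself. With $X_1^{-1}=srsr$,
$$\bar c\xrightarrow{r}\bar c+\bar r\xrightarrow{s}\bar c+\bar r+\sqrt2\,\bar s\xrightarrow{r}\bar c+2\bar r+\sqrt2\,\bar s\xrightarrow{s}\bar c+2\bar r+\sqrt2\,\bar s,$$
and then $h^{-1}=rsrc$ gives
$$\bar c+2\bar r+\sqrt2\,\bar s\xrightarrow{c}\bar c+2\bar r+\sqrt2\,\bar s\xrightarrow{r}\bar c+\bar r+\sqrt2\,\bar s\xrightarrow{s}\bar c+\bar r\xrightarrow{r}\bar c>0 .$$
This proves the claim. $\square$

Hence
$$\ell(x_i)=9,\quad \ell(y_j)=10,\quad \ell(v)=12,\quad \ell(\hat Z)=11,\quad \ell(\hat Z')=13, \tag{10}$$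
and $\ell(u)=\ell(srs)+4=7$ by (F5). In particular $\ell(v)-\ell(u)=5$. Also, the words in (4) for $x_i,y_j,u,v$ are reduced, since each has as many letters as the length of its element.

## 8. The butterfly in $[u,v]$ and the two failures

**Step 1: it is a butterfly in $[u,v]$.** $X_1\ne X_2$, since only $X_2$ involves $d$; $Y_1\neq Y_2$, since their braid classes differ. So $x_1\ne x_2$ and $y_1\ne y_2$. The rest follows from (F3), with the lengths in (10):

* $x_1\lessdot y_1$: delete $d$ from $rsdrs$. $x_1\lessdot y_2$: delete $d$ from $sdrsr$, leaving $srsr=rsrs$.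
* $x_2\lessdot y_1$: delete the first $r$ of $rsdrs$. $x_2\lessdot y_2$: delete the last $r$ of $sdrsr$.
* $y_1\le v$: $rsdrs$ is a subword of $srsdsrs$. $y_2\le v$: $c\,sdrsrds\,crsr$ is also a reduced word of $v$, and $sdrsr$ is a prefix of $sdrsrds$.
* $u\le x_1,x_2$: $srs\,crsr$ is a subword of $c\,rsrs\,crsr$ and of $c\,sdrs\,crsr$.

**Step 2: no $z\in G$ has $z\lessdot x_1,x_2$.** Such a $z$ has length $8$ and is on the list (8). We exclude each entry.

* $q_{rs}=y_1$ and $q_{sr}=y_2$ have length $10$.
* $q_e=c\,srs\,crsr$. Here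
$$srs\cdot crsr=sr\,c\,srsr=src\,rsrs=s(rcr)srs=s(crc)srs=c\,srcsrs ,$$
so $q_e=c\cdot c\,srcsrs=srcsrs$ has length at most $6$.
* $q_{srsr}=t x_1$ with $t=cd\,srs\,dc$. The root of $t$ is $\gamma=cd(\bar r+\sqrt2\,\bar s)=\bar r+\sqrt2\,\bar s+\sqrt2\,\bar d+(1+\sqrt2)\bar c>0$. Since $x_1=cd\,r\,b$,
$$x_1^{-1}\gamma=b^{-1}r(\bar r+\sqrt2\,\bar s)=b^{-1}(\bar r+\sqrt2\,\bar s)=h^{-1}\,srsd\,(\bar r+\sqrt2\,\bar s).$$
Now $srsd(\bar r)=srs(\bar r)=sr(\bar r+\sqrt2\,\bar s)=s(\bar r+\sqrt2\,\bar s)=\bar r$ and $srsd(\bar s)=srs(\bar s+\bar d)=sr(\bar d)=\bar d+\bar s$. So $x_1^{-1}\gamma=h^{-1}(\bar r+\sqrt2\,\bar s+\sqrt2\,\bar d)$ is a root with $\bar d$-coefficient $\sqrt2>0$, because $h^{-1}$ does not change that coefficient. It is therefore positive, and (F1) gives $\ell(q_{srsr})>\ell(x_1)=9$.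

None of the four has length $8$.

**Step 3: no $z\le v$ has $y_1,y_2\lessdot z$.** Such a $z$ has length $11$ and is on the list (9). The elements $q_r=x_1$ and $q_s=x_2$ have length $9$, and $q_{srs}=\hat Z'$ has length $13$. So $z=q_{rsr}=\hat Z=c\,Z\,crsr$.

Suppose $\hat Z\le v=c\,V_0\,crsr$. By (10), lengths add in both factorizations: $11=1+6+4$ and $12=1+7+4$. So multiplying by $c$ on the left shortens both elements, and (F4) gives $Zh\le V_0h$. Multiplying on the right by $r$, then $s$, then $r$, then $c$ shortens both elements at each stage, and four right-handed applications of (F4) give $Z\le V_0$. By (F3), some reduced word of $Z$ is a subword of $srsdsrs$, so it has at most two letters $r$. But the reduced words of $Z$ are $rsdrsr$ and $rsrdsr$, each with three letters $r$. This contradiction completes the proof of Theorem A. $\square$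

We can now see all the failures in the coset. Below the butterfly, the only shorter candidate, $q_e$, is at least three steps down. Above it, $q_{srs}$ is three steps up, and $q_{rsr}$ is one step up but not below $v$.

## 9. Larger groups and every rank from four on

It remains to complete Theorem B. Part 1 follows from $\ell(v)-\ell(u)=12-7=5$ and the short-interval argument in Section 3. The rank $\le2$ assertion of part 2 was also proved there.

**Groups that contain $G$ as a standard parabolic subgroup.** Let $W$ be such a group. Length and Bruhat order of $G$ are induced from $W$, so (4) is a butterfly in the interval $[u,v]$ of $W$. By (F3), $z\le w\in G$ implies $z\in G$. An element $z\in W$ that would fill the butterfly satisfies $z\le v$ (filling upward inside $[u,v]$) or $z\le x_1$ (filling downward). So $z\in G$, and Theorem A excludes it. Hence (S) fails in $W$.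

**Irreducible examples of each rank $n\ge4$.** For $n=4$ take $G$ itself; its diagram is a connected square. For $n>4$ add generators $p_1,\dots,p_{n-4}$ with $m(c,p_1)=m(p_1,p_2)=\dots=m(p_{n-5},p_{n-4})=3$ and all other new values $m=2$. The diagram is connected, and $\{c,d,r,s\}$ generates the standard parabolic subgroup $G$. So (S) fails in this irreducible group of rank $n$, and Theorem B is proved. $\square$
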